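\title{The variance of the number of irreducible truncations of a polynomial over a finite field}

\begin{abstract}
Expand a polynomial over $\mathbb F_q$ in a fixed base $b$ of degree $m$, delete leading digits, and count how many of the resulting polynomials are irreducible. For a random polynomial with at most $\ell$ digits the mean of this count grows like a multiple of $\log\ell$. We prove a conjecture of Kuperberg and Lal\'in that the variance is $\frac{1}{m^2}(1-q^{-m})^2\bigl(q^m/\Phi(b)-1\bigr)\log^2\ell+O(\log\ell)$. We also expand the variance up to an error $O(\log\ell/\ell)$, show that the error term $O(\log\ell)$ is optimal for $b=T$, and prove that the count is asymptotically Poisson once the polynomial is conditioned to be coprime to $b$. The term $\log^2\ell$ comes entirely from this one event. The proof conditions on the lowest digit and then bounds correlations between truncations, by Weil's bound when they are far apart and by a sieve when they are close.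
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}
Let $q$ be a prime power and fix $b\in\mathbb F_q[T]$ of degree $m\ge1$. Repeated division by $b$ shows that every nonzero $f\in\mathbb F_q[T]$ has a unique expansion
\[
f=\sum_{j=0}^{L}a_jb^j,\qquad a_j=0\ \text{ or }\ \deg a_j<m,\qquad a_L\ne0 .
\]
A \emph{truncation} of $f$ is a polynomial $\sum_{j=0}^{k}a_jb^j$ with $0\le k\le L$ and $a_k\neq0$: one deletes leading digits, and the condition $a_k\ne0$ ensures that no polynomial is listed twice. Let $t_b(f)$ be the number of truncations of $f$ that are irreducible in $\mathbb F_q[T]$, and put $t_b(0)=0$. Irreducible polynomials need not be monic, and constants are not irreducible. For example, if $q=2$, $b=T$ and $f=T^4+T^3+T+1$, the truncations are $1$, $T+1$, $T^3+T+1$ and $f$ itself; the middle two are irreducible and $f(1)=0$, so $t_T(f)=2$.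

For $\ell\ge1$ choose $f$ uniformly among the $q^{m\ell}$ polynomials of degree less than $m\ell$, the zero polynomial included, and let $X_\ell=t_b(f)$. We study the mean and the variance
\[
M_\ell=\frac1{q^{m\ell}}\sum_{\deg f<m\ell}t_b(f),\qquad
V_\ell=\frac1{q^{m\ell}}\sum_{\deg f<m\ell}\bigl(t_b(f)-M_\ell\bigr)^2
\]
as $\ell\to\infty$ with $q$ and $b$ fixed. Let $\Phi(b)=|(\mathbb F_q[T]/(b))^\times|$ be the number of residue classes modulo $b$ that are coprime to $b$, and put
\[
\kappa=\frac{q^m}{\Phi(b)},\qquad c=\frac1m\Bigl(1-\frac1{q^m}\Bigr).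
\]
The class of $0$ is not invertible because $m\ge1$, so $\kappa>1$.

\subsection{A first guess}
About one in $n$ polynomials of degree $n$ is irreducible. The digit $a_k$ is nonzero with probability $1-q^{-m}$, and then $\sum_{j\le k}a_jb^j$ has degree $mk+O(1)$. So position $k$ contributes an irreducible truncation with probability about $c/k$, and $M_\ell$ is about $c\log\ell$. If the positions behaved independently, the variance would be about $\sum_{k<\ell}\frac ck(1-\frac ck)$, which is again $c\log \ell+O(1)$. This guess is wrong, for a simple reason: all truncations of $f$ are congruent to the lowest digit $a_0$ modulo $b$. If $a_0$ shares a factor with $b$, so does every truncation, and there is essentially no irreducible one. If it does not, which happens with probability $1/\kappa$, the whole mean must be made up on this event, so $X_\ell$ has conditional mean about $\kappa c\log\ell$. A variable that equals $\kappa c\log\ell$ with probability $1/\kappa$ and $0$ otherwise has variance $(\kappa-1)c^2\log^2\ell$. The results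 below say that this corrected picture is accurate.

\subsection{Results}
The first theorem confirms a conjecture from the paper of Kuperberg and Lal\'in \cite{KL}.

\begin{theorem}\label{thm:main}
With $q$ and $b$ fixed, as $\ell\to\infty$,
\[
V_\ell=\frac1{m^2}\Bigl(1-\frac1{q^m}\Bigr)^2\Bigl(\frac{q^m}{\Phi(b)}-1\Bigr)\log^2\ell+O_{m,q}(\log\ell).
\]
In particular, for $b=T$ we have $V_\ell=\frac{q-1}{q^2}\log^2\ell+O_q(\log\ell)$.
\end{theorem}

The leading coefficient is $(\kappa-1)c^2$. For $b=T$ we have $\kappa=\frac q{q-1}$ and $c=\frac{q-1}q$, which gives $\frac1{q-1}\cdot\frac{(q-1)^2}{q^2}=\frac{q-1}{q^2}$.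

Throughout, $P$ denotes a monic irreducible polynomial and $|f|=q^{\deg f}$. The next terms of the variance involve the constant
\begin{equation}\label{eq:eps}
\varepsilon=(q-1)\Bigl(q^{-m}\,\#\{P\mid b:\deg P<m\}+q^{-2m}\,\mathbf 1[b\text{ irreducible}]\Bigr),
\end{equation}
which is the expected number of irreducible truncations that divide $b$ (Lemma~\ref{lem:lowest}).

\begin{theorem}\label{thm:expansion}
The limit $\mu=\lim_{\ell\to\infty}(M_\ell-c\log\ell)$ exists, and for some constant $C_b$
\[
V_\ell=(\kappa-1)c^2\log^2\ell+c\bigl(1-2\kappa\varepsilon+2(\kappa-1)\mu\bigr)\log\ell+C_b+O\Bigl(\frac{\log\ell}{\ell}\Bigr).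
\]
For $b=T$ the coefficient of $\log\ell$ is
\[
B=\frac{q-1}{q}\cdot\frac{q-2+2\Gamma}{q},\qquad \Gamma=\gamma-\sum_P\sum_{j\ge2}\frac1{j|P|^j},
\]
where $\gamma$ is Euler's constant. Moreover $B>0$ for every $q$, so the error term $O(\log\ell)$ in Theorem~\ref{thm:main} cannot be improved for $b=T$.
\end{theorem}

For probability laws $\nu,\nu'$ on the nonnegative integers, the total variation distance is $d_{TV}(\nu,\nu')=\sup_A|\nu(A)-\nu'(A)|$, the supremum over all sets $A$ of integers. We write $\mathcal L(X\mid U)$ for the law of $X$ conditioned on $U$.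

\begin{theorem}\label{thm:poisson}
Let $U$ be the event $\gcd(f,b)=1$, so that $\mathbb P(U)=1/\kappa$. On the complement $U^c$ we have $X_\ell\le1$. Conditionally on $U$,
\[
\mathbb E[X_\ell\mid U]=\kappa c\log\ell+O(1),\qquad \operatorname{Var}(X_\ell\mid U)=\kappa c\log\ell+O(1),
\]
\[
d_{TV}\bigl(\mathcal L(X_\ell\mid U),\operatorname{Poisson}(\kappa c\log\ell)\bigr)\ll\frac{\log\log\ell}{\sqrt{\log\ell}}.
\]
\end{theorem}

\begin{corollary}\label{cor:limits}
As $\ell\to\infty$, $X_\ell/(c\log\ell)$ converges in law to $\kappa\cdot\operatorname{Bernoulli}(1/\kappa)$, whose variance is $\kappa-1$. Conditionally on $U$, the variable $(X_\ell-\kappa c\log\ell)/\sqrt{\kappa c\log\ell}$ converges in law to the standard normal distribution.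
\end{corollary}

\subsection{Outline and conventions}
Section~\ref{sec:mean} computes the mean. Section~\ref{sec:lowest} conditions on the lowest digit, first for $b=T$ and then in general; this produces the term $\log^2\ell$ and reduces the variance to the conditional covariances of pairs of truncations. These are bounded by character sums in Section~\ref{sec:far} and by a sieve in Section~\ref{sec:near}. Sections~\ref{sec:variance} and~\ref{sec:T} finish the proofs of Theorems~\ref{thm:main} and~\ref{thm:expansion}, and Section~\ref{sec:poisson} proves the Poisson approximation.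

All implied constants depend only on $q$ and $m$; since there are finitely many $b$ for given $q$ and $m$, they may depend on $b$. For nonzero $g$ we write $\Phi(g)$ for the number of invertible classes modulo $g$. By the Chinese remainder theorem
\begin{equation}\label{eq:Phi}
\Phi(g)=|g|\prod_{P\mid g}\Bigl(1-\frac1{|P|}\Bigr),\qquad\text{so}\qquad \kappa=\prod_{P\mid b}\Bigl(1-\frac1{|P|}\Bigr)^{-1}.
\end{equation}

\section{Random digits and the mean}\label{sec:mean}

It is convenient to realize all $X_\ell$ on one probability space. Let $a_0,a_1,\dots$ be independent and uniform on the $q^m$ polynomials of degree less than $m$, zero included, and put $f_k=\sum_{j\le k}a_jb^j$. The map $(a_0,\dots,a_k)\mapsto f_k$ is a bijection onto the polynomials of degree less than $m(k+1)$, so $f_k$ is uniform on this set, and $f_k$ is the remainder of $f_j$ modulo $b^{k+1}$ whenever $k<j$. We have $a_k\ne0$ if and only if $\deg f_k\ge mk$. Hence, with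
\[
\mathcal P_k=\{f\text{ irreducible}: mk\le\deg f<m(k+1)\},\qquad E_k=\{f_k\in\mathcal P_k\},
\]
the event $E_k$ says that $f_k$ is an irreducible truncation, and $t_b(f_{\ell-1})=\sum_{k<\ell}\mathbf 1_{E_k}$. From now on $X_\ell$ denotes this sum, and $p_k=\mathbb P(E_k)$.

Let $\pi_q(n)$ be the number of monic irreducible polynomials of degree $n$. The polynomial $T^{q^n}-T$ is the product of all $P$ with $\deg P\mid n$, so $\sum_{d\mid n}d\,\pi_q(d)=q^n$. In particular $d\,\pi_q(d)\le q^d$ for all $d$, and therefore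
\begin{equation}\label{eq:pnt}
0\le q^n-n\,\pi_q(n)=\sum_{d\mid n,\ d<n}d\,\pi_q(d)\le\sum_{1\le d\le n/2}q^d\le 2q^{n/2}.
\end{equation}

\begin{lemma}\label{lem:mean}
For $k\ge1$ we have $p_k\le c/k$ and $p_k=c/k+O(k^{-2})$. There is a constant $\mu$ with $M_\ell=c\log\ell+\mu+O(1/\ell)$.
\end{lemma}

\begin{proof}
Each monic irreducible has $q-1$ nonzero constant multiples, so for $k\ge1$
\[
p_k=\frac{q-1}{q^{m(k+1)}}\sum_{s=0}^{m-1}\pi_q(mk+s).
\]
Note that $(q-1)q^{-m}\sum_{s<m}q^s=1-q^{-m}=mc$. The bound $\pi_q(mk+s)\le q^{mk+s}/(mk)$ thus gives $p_k\le c/k$. By \eqref{eq:pnt},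
\[
p_k=\frac{q-1}{q^{m}}\sum_{s=0}^{m-1}\frac{q^s}{mk+s}+O(q^{-mk/2}),
\]
and $\frac1{mk+s}=\frac1{mk}+O(k^{-2})$ gives the second claim. Finally $M_\ell=p_0+\sum_{1\le k<\ell}(p_k-c/k)+c\sum_{1\le k<\ell}1/k$. The first sum converges with tail $O(1/\ell)$, and $\sum_{1\le k<\ell}1/k=\log\ell+\gamma+O(1/\ell)$.
\end{proof}

\section{Conditioning on the lowest digit}\label{sec:lowest}

Since $f_k\equiv a_0\pmod b$ for all $k$, the event $U$ of Theorem~\ref{thm:poisson} is $\{\gcd(a_0,b)=1\}$, and it equals $\{\gcd(f_k,b)=1\}$ for every $k$. We write $\mathbb P_U$, $\mathbb E_U$, $\operatorname{Var}_U$ for probability, expectation and variance conditioned on $U$. The tool of this section is the law of total variance: for a bounded random variable $X$ and an event $U$ with $0<\mathbb P(U)<1$,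
\begin{equation}\label{eq:total}
\begin{split}
\operatorname{Var}X={}&\mathbb P(U)\operatorname{Var}(X\mid U)+\mathbb P(U^c)\operatorname{Var}(X\mid U^c)\\
&+\mathbb P(U)\mathbb P(U^c)\bigl(\mathbb E[X\mid U]-\mathbb E[X\mid U^c]\bigr)^2 .
\end{split}
\end{equation}

\subsection{The base $b=T$}\label{sub:T}
Here the digits are the coefficients, $f_k=a_0+a_1T+\dots+a_kT^k$, and $U=\{a_0\ne0\}$ has probability $1-\frac1q$. If $a_0=0$, every $f_k$ is divisible by $T$, and the only possible irreducible truncation is $a_1T$. So $X_\ell=\mathbf 1[a_1\ne0]$ on $U^c$ for $\ell\ge2$. If $a_0\neq0$ and $k\ge2$, there are $(q-1)q^k$ equally likely values of $f_k$, and all $(q-1)\pi_q(k)$ irreducible polynomials of degree $k$ are among them. Thus $\mathbb P_U(E_k)=\pi_q(k)/q^k=\frac1k+O(q^{-k/2})$ and $\mathbb E_UX_\ell=\log\ell+O(1)$. Now \eqref{eq:total} reads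
\[
V_\ell=\Bigl(1-\frac1q\Bigr)\operatorname{Var}_U(X_\ell)+O(1)+\frac{q-1}{q^2}\bigl(\log\ell+O(1)\bigr)^2 .
\]
The main term of Theorem~\ref{thm:main} has appeared from the count of irreducibles alone, and the theorem is equivalent to $\operatorname{Var}_U(X_\ell)=O(\log\ell)$. That is what the independence heuristic predicts once it is applied under $\mathbb P_U$ instead of $\mathbb P$.

\subsection{General base}
The same computation works for every $b$; only the description of $X_\ell$ on $U^c$ needs more care. Put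
\[
r_k=\mathbb P_U(E_k),\qquad\lambda_\ell=\mathbb E_UX_\ell=\sum_{k<\ell}r_k,\qquad\eta=\frac{\kappa\varepsilon}{\kappa-1}.
\]

\begin{lemma}\label{lem:lowest}
We have $\mathbb P(U)=1/\kappa$. On $U^c$ at most one of the events $E_k$ occurs, none with $k\ge2$ occurs, and $\mathbb P(E_0\cap U^c)+\mathbb P(E_1\cap U^c)=\varepsilon$. Moreover $r_k\le\kappa c/k$ for $k\ge1$, and $\lambda_\ell=\kappa(M_\ell-\varepsilon)=\kappa c\log\ell+O(1)$ for $\ell\ge2$.
\end{lemma}

\begin{proof}
The digit $a_0$ is a uniform residue modulo $b$, so $\mathbb P(U)=\Phi(b)/q^m$. On $U^c$ choose $P$ dividing both $a_0$ and $b$; it divides every $f_k$. If $E_k$ occurs, then $f_k$ is a constant multiple of $P$, so $mk\le\deg P<m(k+1)$. This determines $k$, and $k\le1$ since $\deg P\le m$. The event $E_0\cap U^c$ occurs exactly when $f_0$ is a nonzero constant multiple of some $P\mid b$ with $\deg P<m$, and each value of $f_0$ has probability $q^{-m}$. The event $E_1\cap U^c$ occurs exactly when $b$ is irreducible and $f_1$ is one of the $q-1$ nonzero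 constant multiples of $b$, each of which has probability $q^{-2m}$. Adding up gives \eqref{eq:eps}. Finally $r_k=\kappa\,\mathbb P(E_k\cap U)\le\kappa p_k$ and $M_\ell=\mathbb E[X_\ell\mathbf 1_U]+\mathbb E[X_\ell\mathbf 1_{U^c}]=\lambda_\ell/\kappa+\varepsilon$ for $\ell\ge2$; apply Lemma~\ref{lem:mean}.
\end{proof}

\begin{proposition}\label{prop:split}
For $\ell\ge2$,
\[
V_\ell=(\kappa-1)(M_\ell-\eta)^2+\kappa^{-1}\operatorname{Var}_U(X_\ell)+\varepsilon(1-\eta).
\]
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:lowest}, conditionally on $U^c$ the variable $X_\ell$ takes only the values $0$ and $1$ and has mean $\varepsilon/(1-1/\kappa)=\eta$. So the second term of \eqref{eq:total} is $(1-1/\kappa)\eta(1-\eta)=\varepsilon(1-\eta)$. For the third, $\eta/\kappa+\varepsilon=\frac{\varepsilon}{\kappa-1}+\varepsilon=\eta$, so $\lambda_\ell-\eta=\kappa(M_\ell-\varepsilon-\eta/\kappa)=\kappa(M_\ell-\eta)$, and $\mathbb P(U)\mathbb P(U^c)=(\kappa-1)/\kappa^2$.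
\end{proof}

\subsection{Conditional covariances}
For $k<j$ let $\Delta_{kj}=\mathbb P_U(E_k\cap E_j)-r_kr_j$. Expanding the variance of a sum of indicators gives
\begin{equation}\label{eq:varU}
\operatorname{Var}_U(X_\ell)=\lambda_\ell-\sum_{k<\ell}r_k^2+2\sum_{0\le k<j<\ell}\Delta_{kj}.
\end{equation}
We shall prove that $\sum_{k<j}|\Delta_{kj}|$ converges. One cannot hope to do this by showing that $\mathbb P_U(E_k\cap E_j)$ is asymptotic to $r_kr_j$ for all pairs.

\begin{example}\label{ex:parity}
Let $q=2$, $b=T$, $k\ge2$. On $E_{k+1}$ we have $f_{k+1}=f_k+T^{k+1}$, so $f_{k+1}(1)=f_k(1)+1$ and one of the two polynomials is divisible by $T+1$. On $E_k\cap E_{k+1}$ both are irreducible of degree at least $2$, which is impossible. So $E_k\cap E_{k+1}=\emptyset$ and $\Delta_{k,k+1}=-r_kr_{k+1}\sim-k^{-2}$.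
\end{example}

Nearby truncations thus remain correlated modulo the primes that do not divide $b$, and the best general bound for them has order $k^{-2}$. Such a bound can be afforded only for few $j$ per $k$, so for the remaining $j$ we need decay in $j-k$. Both bounds hold.

\begin{proposition}\label{prop:cov}
For all $0\le k<j$,
\[
|\Delta_{kj}|\ll\min\bigl(2^{-(j-k)/2},(k+1)^{-2}\bigr).
\]
\end{proposition}

The first bound is proved in Section~\ref{sec:far}, the second in Section~\ref{sec:near}.

\section{Distant truncations: character sums}\label{sec:far}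

Knowing $f_k$ means knowing $f_j$ modulo $b^{k+1}$. The independence of $E_j$ from $f_k$ under $\mathbb P_U$ is therefore a question about the distribution of irreducible polynomials among the invertible classes modulo $b^{k+1}$, and Dirichlet characters are the natural tool.

\subsection{Characters and Weil's bound}
Let $Q\in\mathbb F_q[T]$ have degree at least $1$. A \emph{Dirichlet character} modulo $Q$ is a homomorphism $\chi:(\mathbb F_q[T]/(Q))^\times\to\mathbb C^\times$, regarded as a function on $\mathbb F_q[T]$ that vanishes on polynomials not coprime to $Q$. There are $\Phi(Q)$ characters. The principal character $\chi_0$ is the indicator of the polynomials coprime to $Q$. For $a$ coprime to $Q$ and any $f$, orthogonality says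
\begin{equation}\label{eq:orth}
\frac1{\Phi(Q)}\sum_{\chi\bmod Q}\overline{\chi(a)}\chi(f)=\mathbf 1[f\equiv a\bmod Q].
\end{equation}
Let $\chi\neq\chi_0$ and $L(u,\chi)=\sum_{f\text{ monic}}\chi(f)u^{\deg f}=\prod_P(1-\chi(P)u^{\deg P})^{-1}$. For $n\ge\deg Q$ the monic polynomials of degree $n$ cover every class modulo $Q$ equally often, so the coefficient of $u^n$ vanishes, and $L(u,\chi)=\prod_i(1-\alpha_iu)$ is a polynomial of degree at most $\deg Q-1$; see \cite[Ch.~4]{Rosen}. The deep input of this paper is Weil's bound $|\alpha_i|\le\sqrt q$.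

\begin{lemma}\label{lem:weil}
For $\chi\ne\chi_0$ modulo $Q$ and $n\ge1$,
\[
\Bigl|\sum_{\deg P=n}\chi(P)\Bigr|\le\frac{(\deg Q+1)\,q^{n/2}}n .
\]
\end{lemma}

\begin{proof}
Apply $u\frac{d}{du}\log$ to the two product expressions for $L(u,\chi)$ and compare coefficients of $u^n$:
\[
\sum_{d\mid n}d\sum_{\deg P=d}\chi(P)^{n/d}=-\sum_i\alpha_i^n .
\]
The right side is at most $(\deg Q-1)q^{n/2}$ in absolute value, and the terms with $d<n$ contribute at most $\sum_{d\mid n,\,d<n}d\,\pi_q(d)\le2q^{n/2}$ by \eqref{eq:pnt}.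
\end{proof}

\subsection{Near-independence}
The covariance $\Delta_{kj}$ concerns only the event $E_k$, but we allow an arbitrary event determined by $f_k$. This costs nothing, and Section~\ref{sec:poisson} needs it.

\begin{lemma}\label{lem:far}
Let $0\le k<j$ and let $\mathcal A$ be a set of polynomials of degree less than $m(k+1)$, all coprime to $b$. Then
\[
\bigl|\mathbb P_U(f_k\in\mathcal A,\,E_j)-\mathbb P_U(f_k\in\mathcal A)\,r_j\bigr|\le2(\sqrt q+1)\,\kappa^{1/2}\,\mathbb P_U(f_k\in\mathcal A)^{1/2}\,q^{-m(j-k)/2}.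
\]
\end{lemma}

\begin{proof}
Let $Q=b^{k+1}$, so $\Phi(Q)=q^{m(k+1)}/\kappa$ by \eqref{eq:Phi}. Under $\mathbb P_U$, $f_k$ is uniform on the $\Phi(Q)$ invertible residues modulo $Q$, and $f_j$ is uniform on the $q^{m(j+1)}/\kappa$ polynomials of degree less than $m(j+1)$ that are coprime to $b$. The elements of $\mathcal A$ are distinct invertible residues, so \eqref{eq:orth} applies to each of them, and
\[
\mathbb P_U(f_k\in\mathcal A,E_j)=\frac{\kappa}{q^{m(j+1)}}\cdot\frac1{\Phi(Q)}\sum_{\chi\bmod Q}\overline{A(\chi)}\,S(\chi),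
\]
where $A(\chi)=\sum_{a\in\mathcal A}\chi(a)$ and $S(\chi)=\sum_{f\in\mathcal P_j}\chi(f)$. For $\chi=\chi_0$ we have $A(\chi_0)/\Phi(Q)=|\mathcal A|/\Phi(Q)=\mathbb P_U(f_k\in\mathcal A)$ and $\kappa q^{-m(j+1)}S(\chi_0)=r_j$. This is the main term.

Let $\chi\ne\chi_0$. Write each $f\in\mathcal P_j$ as a constant times a monic $P$ and apply Lemma~\ref{lem:weil}. Because $j>k$, the degrees $n$ that occur satisfy $n\ge mj\ge\deg Q$, so $(\deg Q+1)/n\le2$ and
\[
|S(\chi)|\le2(q-1)\sum_{n<m(j+1)}q^{n/2}\le2(q-1)\frac{q^{m(j+1)/2}}{\sqrt q-1}=2(\sqrt q+1)\,q^{m(j+1)/2}.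
\]
By the Cauchy--Schwarz inequality and \eqref{eq:orth},
\begin{equation}\label{eq:parseval}
\frac1{\Phi(Q)}\sum_\chi|A(\chi)|\le\Bigl(\frac1{\Phi(Q)}\sum_\chi\sum_{a,a'\in\mathcal A}\overline{\chi(a)}\chi(a')\Bigr)^{1/2}=|\mathcal A|^{1/2},
\end{equation}
and $|\mathcal A|=\kappa^{-1}q^{m(k+1)}\,\mathbb P_U(f_k\in\mathcal A)$. The nonprincipal characters thus contribute at most
\[
\kappa q^{-m(j+1)}\cdot2(\sqrt q+1)q^{m(j+1)/2}\cdot\kappa^{-1/2}q^{m(k+1)/2}\,\mathbb P_U(f_k\in\mathcal A)^{1/2},
\]
which is the stated bound.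
\end{proof}

Taking for $\mathcal A$ the elements of $\mathcal P_k$ that are coprime to $b$, we have $\mathbb P_U(f_k\in\mathcal A)=r_k\le1$ and obtain $|\Delta_{kj}|\ll q^{-m(j-k)/2}\le2^{-(j-k)/2}$, the first half of Proposition~\ref{prop:cov}.

\begin{remark}
The step \eqref{eq:parseval} is what makes the lemma useful for $j$ close to $k$. Treating each class $a\in\mathcal A$ separately replaces $|\mathcal A|^{1/2}$ by $|\mathcal A|$, and the resulting error $O(q^{m(k+1)-m(j+1)/2})$ is small only for $j$ beyond $2k$. The pairs with $k<j\le3k$ would then be left to the bound $k^{-2}$ and would contribute $O(\sum_{k<\ell}k\cdot k^{-2})=O(\log\ell)$: enough for Theorem~\ref{thm:main}, but not for the coefficient of $\log\ell$ in Theorem~\ref{thm:expansion}.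
\end{remark}

\section{Nearby truncations: a sieve bound}\label{sec:near}

For $j-k\le\log k$ Lemma~\ref{lem:far} is too weak. The trivial bound $|\Delta_{kj}|\le r_j\ll1/k$ does not fill the gap either: used for about $\log k$ values of $j$ per $k$, it contributes $\sum_{k<\ell}(\log k)/k\asymp\log^2\ell$, the size of the main term. We need to save a factor of order $1/k$ for each of the two conditions. Given the digits $a_{k+1},\dots,a_j$, the difference $h=f_j-f_k$ is fixed, and we must bound the number of $f$ such that $f$ and $f+h$ are both irreducible. Such an $f$ avoids the classes $0$ and $-h$ modulo every $P$ of small degree, and an upper bound of the right order follows from this alone.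

\subsection{The sieve}
Let a set $A$ avoid prescribed classes modulo each small $P$. The idea is to find many orthogonal functions whose inner product with $\mathbf 1_A$ is known exactly. A function on $\mathbb F_q[T]/(P)$ that equals $1$ on the allowed classes has inner product equal to the density of $A$; choosing its value on the forbidden classes so that its mean is zero makes products of such functions orthogonal.

\begin{lemma}\label{lem:sieve}
Let $2K\le N$ and let $G$ be the set of polynomials of degree less than $N$, zero included. For each $P$ with $\deg P\le K$ let $\Omega_P$ be a set of $\omega(P)$ classes modulo $P$, with $0<\omega(P)<|P|$. If $A\subset G$ and $f\bmod P\notin\Omega_P$ for all $f\in A$ and all $P$ with $\deg P\le K$, then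
\[
|A|\le\frac{q^N}{\Sigma},\qquad\Sigma=\sum_{\substack{d\text{ monic squarefree}\\ \deg d\le K}}\ \prod_{P\mid d}\frac{\omega(P)}{|P|-\omega(P)} .
\]
\end{lemma}

\begin{proof}
Let $\psi_P$ be the function on $\mathbb F_q[T]/(P)$ equal to $1$ off $\Omega_P$ and to $-(|P|-\omega)/\omega$ on $\Omega_P$, where $\omega=\omega(P)$. Its mean is $\frac1{|P|}\bigl((|P|-\omega)-(|P|-\omega)\bigr)=0$, and its mean square is
\[
\frac1{|P|}\Bigl(|P|-\omega+\frac{(|P|-\omega)^2}{\omega}\Bigr)=\frac{|P|-\omega}{\omega}>0 .
\]
For monic squarefree $d$ of degree at most $K$ let $\psi_d=\prod_{P\mid d}\psi_P$, a function on $G$ (with $\psi_1=1$), and use the inner product $\langle F,F'\rangle=q^{-N}\sum_{f\in G}F(f)F'(f)$. The product $\psi_d\psi_{d'}$ depends only on $f$ modulo $D=\operatorname{lcm}(d,d')$. Since $\deg D\le2K\le N$, a uniform element of $G$ is uniform modulo $D$, and by the Chinese remainder theorem its residues modulo the primes $P\mid D$ are independent and uniform. So $\langle\psi_d,\psi_{d'}\rangle$ is a product of local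 means. If $d\ne d'$, some $P$ divides exactly one of them and its local mean is zero. If $d=d'$, we get $\langle\psi_d,\psi_d\rangle=\prod_{P\mid d}\frac{|P|-\omega(P)}{\omega(P)}$. As $\psi_d=1$ on $A$, we have $\langle\mathbf 1_A,\psi_d\rangle=|A|/q^N=\langle\mathbf 1_A,\mathbf 1_A\rangle$. Bessel's inequality $\sum_d\langle\mathbf 1_A,\psi_d\rangle^2/\langle\psi_d,\psi_d\rangle\le\langle\mathbf 1_A,\mathbf 1_A\rangle$ becomes $(|A|/q^N)^2\,\Sigma\le|A|/q^N$.
\end{proof}

\subsection{Pairs of irreducible truncations}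
Let $c_0=\prod_P\bigl(1+\frac1{|P|(|P|-1)}\bigr)$. Since $\pi_q(n)\le q^n/n$, we have $\log c_0\le\sum_{n\ge1}\frac1{n(q^n-1)}\le\sum_{n\ge1}\frac1{n(2^n-1)}$, so $c_0$ is bounded by an absolute constant.

\begin{lemma}\label{lem:near}
For $2\le k<j$ we have $\mathbb P(E_k\cap E_j)\le\dfrac{8c_0\kappa}{m^2k^2}$.
\end{lemma}

\begin{proof}
Let $N=m(k+1)$ and $D=m(j-k)$. Write $f_j=f_k+gb^{k+1}$ with $g=\sum_{i=k+1}^ja_ib^{i-k-1}$. On $E_j$ the polynomial $g$ is nonzero of degree less than $D$, and $\deg(gb^{k+1})\ge mj$. For such $g$ put $h=gb^{k+1}$ and let $A_g$ be the set of $f\in\mathcal P_k$ with $f+h$ irreducible. The pair $(f_k,g)$ determines $a_0,\dots,a_j$, so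
\begin{equation}\label{eq:sumg}
\mathbb P(E_k\cap E_j)\le q^{-m(j+1)}\sum_g|A_g|.
\end{equation}

\emph{Setting up the sieve.} Let $K=\lfloor N/2\rfloor\ge1$. The hypothesis $k\ge2$ gives $K\le m(k+1)/2<mk$. For $f\in A_g$ both $f$ and $f+h$ are irreducible of degree greater than $K$, so neither is divisible by any $P$ with $\deg P\le K$: $f$ avoids $\Omega_P=\{0,-h\}$ modulo $P$. This set has $\omega(P)=1$ element if $P\mid h$ and $\omega(P)=2$ elements otherwise. If $|P|=2$ and $P\nmid h$ for some $P$, then $\Omega_P$ contains all classes and $A_g=\emptyset$; this is the situation of Example~\ref{ex:parity}. Otherwise $\omega(P)<|P|$ for all $P$, and Lemma~\ref{lem:sieve} applies.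

\emph{A lower bound for $\Sigma$.} Let $\rho$ be the completely multiplicative function on monic polynomials with $\rho(P)=\omega(P)$. Since $\frac{\omega}{|P|-\omega}=\sum_{i\ge1}(\omega/|P|)^i$, the term of $\Sigma$ indexed by $d$ equals $\sum_v\rho(v)/|v|$ over the monic $v$ whose prime factors are exactly those of $d$. Every monic $v$ with $\deg v\le K$ occurs, so $\Sigma\ge\sum_{\deg v\le K}\rho(v)/|v|$. If $\omega(P)$ were $2$ for all $P$ we could compare $\rho$ directly with the number $\tau(v)$ of monic divisors. To make up for the primes dividing $h$, let $\mathcal E$ be the set of monic $e$ all of whose prime factors divide $h$; then $\sum_{e\in\mathcal E}1/|e|=\prod_{P\mid h}(1-|P|^{-1})^{-1}=|h|/\Phi(h)$. The function $\sigma(v)=\sum_{v=v'e,\ e\in\mathcal E}\rho(v')$ is multiplicative, with $\sigma(P^i)=2^i\ge i+1$ for $P\nmid h$ and $\sigma(P^i)=\sum_{s=0}^i1=i+1$ for $P\mid h$. Hence $\sigma\ge\tau$, and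
\[
\Sigma\cdot\frac{|h|}{\Phi(h)}\ge\sum_{\deg v'\le K}\frac{\rho(v')}{|v'|}\sum_{e\in\mathcal E}\frac1{|e|}\ge\sum_{\deg v\le K}\frac{\sigma(v)}{|v|}\ge\sum_{\deg v\le K}\frac{\tau(v)}{|v|}.
\]
There are $(i+1)q^i$ ordered pairs of monic polynomials with degrees adding up to $i$, so the last sum is $\sum_{i=0}^K(i+1)=\frac{(K+1)(K+2)}2\ge\frac{N^2}8$, because $K+1>N/2$. Every prime factor of $h$ divides $b$ or $g$, so $|h|/\Phi(h)\le\kappa|g|/\Phi(g)$ by \eqref{eq:Phi}. In all cases,
\[
|A_g|\le\frac{8\kappa\,q^N}{N^2}\cdot\frac{|g|}{\Phi(g)}.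
\]

\emph{Averaging over $g$.} The factor $|g|/\Phi(g)$ is unbounded (if $g$ is divisible by all $P$ of degree at most $n$, it is at least $\sum_{\deg v\le n}1/|v|=n+1$), but it is bounded on average. Indeed $|g|/\Phi(g)=\prod_{P\mid g}(1+\frac1{|P|-1})=\sum_{d\mid g}1/\Phi(d)$ with $d$ monic and squarefree, and at most $q^D/|d|$ nonzero $g$ of degree less than $D$ are divisible by $d$. So
\[
\sum_{g\ne0,\ \deg g<D}\frac{|g|}{\Phi(g)}\le q^D\sum_{d\text{ monic squarefree}}\frac1{\Phi(d)|d|}=c_0q^D .
\]
Since $N+D=m(j+1)$, \eqref{eq:sumg} gives $\mathbb P(E_k\cap E_j)\le8c_0\kappa/N^2\le8c_0\kappa/(mk)^2$.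
\end{proof}

\begin{proof}[End of the proof of Proposition~\ref{prop:cov}]
For $k\ge2$ we have $\mathbb P_U(E_k\cap E_j)\le\kappa\,\mathbb P(E_k\cap E_j)\ll k^{-2}$ by Lemma~\ref{lem:near}, and $r_kr_j\le(\kappa c)^2/(kj)\ll k^{-2}$ by Lemma~\ref{lem:lowest}. For $k\le1$ use $|\Delta_{kj}|\le1\le4(k+1)^{-2}$.
\end{proof}

\section{The expansion of the variance}\label{sec:variance}

\begin{proposition}\label{prop:varU}
The series $C'=-\sum_{k\ge0}r_k^2+2\sum_{0\le k<j}\Delta_{kj}$ converges absolutely, and $\operatorname{Var}_U(X_\ell)=\lambda_\ell+C'+O(\log\ell/\ell)$.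
\end{proposition}

\begin{proof}
Fix $k$ and use Proposition~\ref{prop:cov}. The at most $4\log_2(k+2)$ indices $j$ with $j-k\le4\log_2(k+2)$ contribute $O((k+1)^{-2})$ each, and the others contribute $\ll\sum_{d>4\log_2(k+2)}2^{-d/2}\ll(k+2)^{-2}$ in total. Thus
\[
\sum_{j>k}|\Delta_{kj}|\ll\frac{\log(k+2)}{(k+1)^2},
\]
which is summable in $k$. It remains to bound what \eqref{eq:varU} omits from $C'$. First, $\sum_{k\ge\ell}r_k^2\ll\sum_{k\ge\ell}k^{-2}\ll1/\ell$. Second, a pair $k<j$ with $j\ge\ell$ has either $k\ge\ell/2$, or $k<\ell/2$ and $j-k>\ell/2$. Hence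
\[
\sum_{k<j,\ j\ge\ell}|\Delta_{kj}|\ll\sum_{k\ge\ell/2}\frac{\log(k+2)}{(k+1)^2}+\sum_{k<\ell/2}\ \sum_{d>\ell/2}2^{-d/2}\ll\frac{\log\ell}\ell+\ell\,2^{-\ell/4}\ll\frac{\log\ell}{\ell}.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main} and of the expansion in Theorem~\ref{thm:expansion}]
The limit $\mu$ exists by Lemma~\ref{lem:mean}. Insert Proposition~\ref{prop:varU} and $\lambda_\ell/\kappa=M_\ell-\varepsilon$ into Proposition~\ref{prop:split}:
\[
V_\ell=(\kappa-1)(M_\ell-\eta)^2+M_\ell-\varepsilon\eta+\frac{C'}\kappa+O\Bigl(\frac{\log\ell}\ell\Bigr).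
\]
With $M_\ell=c\log\ell+\mu+O(1/\ell)$ the coefficient of $\log^2\ell$ is $(\kappa-1)c^2$; the coefficient of $\log\ell$ is $2(\kappa-1)(\mu-\eta)c+c=c\,(1-2\kappa\varepsilon+2(\kappa-1)\mu)$, because $(\kappa-1)\eta=\kappa\varepsilon$; and the constant term is $C_b=(\kappa-1)(\mu-\eta)^2+\mu-\varepsilon\eta+C'/\kappa$. The error $O(1/\ell)$ in $M_\ell$ produces an error $O(\log\ell/\ell)$ in the square. This is the expansion in Theorem~\ref{thm:expansion}, and it contains Theorem~\ref{thm:main}.
\end{proof}

\section{The logarithmic term for $b=T$}\label{sec:T}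

Let $b=T$. Then $m=1$, $c=\frac{q-1}q$, $\kappa-1=\frac1{q-1}$, $\varepsilon=\frac{q-1}{q^2}$ and $\kappa\varepsilon=\frac1q$. Also $p_0=0$ and $p_k=(q-1)\pi_q(k)/q^{k+1}$, so $M_\ell=c\sum_{n=1}^{\ell-1}\pi_q(n)q^{-n}$. To find $\mu$ we must compare $\sum\pi_q(n)q^{-n}$ with the harmonic series, and unique factorization does this exactly. For $0<u<1$,
\[
\prod_P\Bigl(1-\frac{u^{\deg P}}{|P|}\Bigr)^{-1}=\sum_{f\text{ monic}}\frac{u^{\deg f}}{|f|}=\sum_{n\ge0}u^n=\frac1{1-u}.
\]
Taking logarithms and separating the first power of each $P$,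
\[
\sum_{n\ge1}\Bigl(\frac{\pi_q(n)}{q^n}-\frac1n\Bigr)u^n=-\sum_P\sum_{j\ge2}\frac{u^{j\deg P}}{j|P|^j}.
\]
By \eqref{eq:pnt} the coefficients on the left are at most $2q^{-n/2}/n$ in absolute value, so the left side is continuous at $u=1$; on the right we use monotone convergence. Letting $u\to1^-$ gives $\sum_n(\pi_q(n)q^{-n}-\frac1n)=\Gamma-\gamma$. Hence $\sum_{n<\ell}\pi_q(n)q^{-n}=\log\ell+\Gamma+o(1)$ and $\mu=c\,\Gamma$. The coefficient of $\log\ell$ in Theorem~\ref{thm:expansion} is
\[
c\Bigl(1-\frac2q+\frac2{q-1}\cdot\frac{q-1}q\,\Gamma\Bigr)=\frac{q-1}q\cdot\frac{q-2+2\Gamma}q=B .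
\]

Since $q\ge2$, the inequality $B>0$ follows from $\Gamma>0$, that is, from $\sum_P\sum_{j\ge2}\frac1{j|P|^j}<\gamma$; recall $\gamma>0.577$. We have $\sum_{j\ge2}\frac1{jx^j}\le\frac12\sum_{j\ge2}x^{-j}=\frac1{2x(x-1)}$ for $x>1$, so by $\pi_q(n)\le q^n/n$ the primes of degree $n$ contribute at most $\frac1{2n(q^n-1)}$.

If $q\ge3$, then $q^n-1\ge\frac23q^n$, and the total is at most $\frac34\sum_{n\ge1}q^{-n}=\frac3{4(q-1)}\le0.375$.

If $q=2$, the term $n=1$ of this bound is too wasteful, and we compute it exactly: each of the two primes of degree $1$ contributes $\sum_{j\ge2}\frac1{j2^j}=\log2-\frac12$, together less than $0.3864$. For $n\ge2$ we have $2n(2^n-1)\ge4\cdot\frac34\cdot2^n$, so the other primes contribute at most $\frac13\sum_{n\ge2}2^{-n}=\frac16$. The total is less than $0.554$.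

Thus $\Gamma>0$ and $B>0$ for all $q$, and $V_\ell-\frac{q-1}{q^2}\log^2\ell\sim B\log\ell$. This completes the proof of Theorem~\ref{thm:expansion}.

\section{Poisson approximation}\label{sec:poisson}

The statements of Theorem~\ref{thm:poisson} about $\mathbb P(U)$, about $U^c$ and about the conditional mean are in Lemma~\ref{lem:lowest}, and the conditional variance is given by Proposition~\ref{prop:varU}. It remains to bound the total variation distance.

\subsection{Three facts about Poisson laws}
For laws on the nonnegative integers,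
\[
d_{TV}(\nu,\nu')=\sup_{0\le F\le1}\Bigl|\sum_nF(n)\bigl(\nu(n)-\nu'(n)\bigr)\Bigr|=\sum_n\bigl(\nu(n)-\nu'(n)\bigr)^+=\frac12\sum_n|\nu(n)-\nu'(n)|,
\]
and two variables on one space that agree outside an event of probability $\delta$ have laws at distance at most $\delta$. A sum of independent Poisson variables is Poisson, with the sum of the parameters.

\begin{lemma}\label{lem:facts}
\begin{enumerate}
\item[(a)] For $s,\theta\in[0,1]$, $d_{TV}(\operatorname{Bernoulli}(s),\operatorname{Poisson}(\theta))\le|s-\theta|+\theta^2$.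
\item[(b)] If $W$ is Poisson with parameter $\lambda>0$ and $Y\ge0$ is an independent integer-valued variable, then $d_{TV}(\mathcal L(W+Y),\mathcal L(W))\le\mathbb EY/\sqrt\lambda$.
\item[(c)] For $0<\lambda\le\lambda'$, $d_{TV}(\operatorname{Poisson}(\lambda),\operatorname{Poisson}(\lambda'))\le(\lambda'-\lambda)/\sqrt\lambda$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Two Bernoulli laws with parameters $s,\theta$ are at distance $|s-\theta|$. Since $1-\theta\le e^{-\theta}$, the law $\operatorname{Bernoulli}(\theta)$ exceeds $\operatorname{Poisson}(\theta)$ only at $n=1$, by $\theta-\theta e^{-\theta}\le\theta^2$.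

(b) Let $\nu(n)=\mathbb P(W=n)$, with $\nu(-1)=0$. The ratio $\nu(n)/\nu(n-1)=\lambda/n$ decreases, so $\nu$ increases up to its maximum and then decreases to $0$. Therefore $d_{TV}(\mathcal L(W+1),\mathcal L(W))=\frac12\sum_{n\ge0}|\nu(n)-\nu(n-1)|=\max_n\nu(n)$. By Fourier inversion $\nu(n)=\frac1{2\pi}\int_{-\pi}^\pi e^{\lambda(e^{it}-1)}e^{-int}\,dt$, and $1-\cos t=2\sin^2(t/2)\ge2t^2/\pi^2$ on $[-\pi,\pi]$, so
\[
\nu(n)\le\frac1{2\pi}\int_{-\pi}^\pi e^{-\lambda(1-\cos t)}\,dt\le\frac1{2\pi}\int_{-\infty}^\infty e^{-2\lambda t^2/\pi^2}\,dt=\sqrt{\frac{\pi}{8\lambda}}\le\frac1{\sqrt\lambda}.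
\]
By the triangle inequality a shift by $y$ changes the law by at most $y/\sqrt\lambda$; now average over the value $y$ of $Y$.

(c) Apply (b) with $Y$ Poisson of parameter $\lambda'-\lambda$.
\end{proof}

\subsection{Blocks and gaps}
Pairwise covariances do not determine the law of $X_\ell$. What we can use is the full strength of Lemma~\ref{lem:far}: $E_k$ is nearly independent of \emph{all} digits up to position $k-w$, with an error exponentially small in $w$. It is not nearly independent of the most recent digits. We therefore cut the positions into blocks separated by gaps. A gap of logarithmic length decouples a block from everything before the gap. The blocks must be long compared with the gaps, so that with high probability no $E_k$ occurs in a gap, and short compared with their position, so that with high probability no block contains two of the $E_k$. Cutting at the squares meets both demands: near position $i^2$ a block has length about $2i$, while $r_k\ll i^{-2}$ and $\mathbb P_U(E_k\cap E_j)\ll i^{-4}$. The errors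 so incurred are summable in $i$ but not small for small $i$, so we start at an index $i_0\to\infty$ and absorb the initial positions by Lemma~\ref{lem:facts}(b).

Let $i_0=\lceil\sqrt{\log\ell}\,\rceil$ and $I=\lfloor\sqrt\ell\rfloor$. For $i_0\le i<I$ let $w_i=\lceil6\log_2i\rceil$, and split the integers in $[i^2,(i+1)^2)$ into the gap $[i^2,i^2+w_i)$ and the block $\mathcal B_i=[i^2+w_i,(i+1)^2)$. Put
\[
J_i=\mathbf 1\Bigl[\bigcup_{k\in\mathcal B_i}E_k\Bigr],\qquad\theta_i=\sum_{k\in\mathcal B_i}r_k,\qquad\Theta=\sum_{i_0\le i<I}\theta_i,\qquad Z=\sum_{k<i_0^2}\mathbf 1_{E_k},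
\]
and let $\mathcal H_i$ be the $\sigma$-algebra generated by $a_0,\dots,a_{i^2-1}$, equivalently by $f_{i^2-1}$. By Lemma~\ref{lem:lowest}, $\theta_i\le(2i+1)\kappa c/i^2\ll1/i$. We take $\ell$ so large that $16\le i_0<I$, which gives $w_i<2i+1$, and that $\theta_i\le1$ for all $i\ge i_0$. By Lemma~\ref{lem:near},
\begin{equation}\label{eq:two}
\sum_{k<j\text{ in }\mathcal B_i}\mathbb P_U(E_k\cap E_j)\ll(2i+1)^2\,i^{-4}\ll i^{-2}.
\end{equation}

\subsection{Proof of the total variation bound}
\emph{Step 1: reduction to block indicators.} We have $X_\ell=Z+\sum_iJ_i$ unless some $E_k$ occurs with $k$ in a gap or in $[I^2,\ell)$, or two of the $E_k$ occur in one block. Since $\ell<(I+1)^2$, the last interval contains at most $2I+1$ integers. The sum of $r_k$ over the gaps and over $[I^2,\ell)$ is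
\begin{equation}\label{eq:gaps}
\ll\sum_{i\ge i_0}\frac{\log i}{i^2}+\frac{2I+1}{I^2}\ll\frac{\log i_0}{i_0},
\end{equation}
and \eqref{eq:two} sums to $O(1/i_0)$. So the laws of $X_\ell$ and $Z+\sum_iJ_i$ under $\mathbb P_U$ are at distance $\ll(\log i_0)/i_0$.

\emph{Step 2: a block forgets the past.} Let $s_i=\mathbb P_U(J_i=1\mid\mathcal H_i)$. We claim that
\begin{equation}\label{eq:forget}
\mathbb E_U|s_i-\theta_i|\ll i^{-2}.
\end{equation}
Pointwise, $0\le\sum_{k\in\mathcal B_i}\mathbf 1_{E_k}-J_i\le\sum_{k<j\text{ in }\mathcal B_i}\mathbf 1_{E_k\cap E_j}$. Taking conditional expectations,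
\[
\mathbb E_U|s_i-\theta_i|\le\sum_{k\in\mathcal B_i}\mathbb E_U\bigl|\mathbb P_U(E_k\mid\mathcal H_i)-r_k\bigr|+\sum_{k<j\text{ in }\mathcal B_i}\mathbb P_U(E_k\cap E_j).
\]
The second sum is $\ll i^{-2}$ by \eqref{eq:two}. For the first, fix $k\in\mathcal B_i$, put $k'=i^2-1$, and for $a$ coprime to $b$ of degree less than $m(k'+1)$ let $\beta(a)=\mathbb P_U(E_k\mid f_{k'}=a)-r_k$. Let $\mathcal A^+$ and $\mathcal A^-$ be the sets of such $a$ with $\beta(a)>0$ and $\beta(a)<0$. Then
\[
\mathbb E_U|\beta(f_{k'})|=\sum_{\pm}\bigl|\mathbb P_U(f_{k'}\in\mathcal A^\pm,E_k)-\mathbb P_U(f_{k'}\in\mathcal A^\pm)\,r_k\bigr|\ll q^{-m(k-k')/2}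
\]
by Lemma~\ref{lem:far}. As $k-k'>w_i\ge6\log_2i$, this is at most $O(2^{-3\log_2i})=O(i^{-3})$, and there are at most $2i+1$ values of $k$. This proves \eqref{eq:forget}.

\emph{Step 3: replacing indicators by Poisson variables.} Enlarge the probability space by variables $Y_i$ ($i_0\le i<I$), Poisson with parameters $\theta_i$, independent of each other and of the digits. Step 2 controls $J_i$ given the past, not given the future, so we replace the $J_i$ from the largest index down. For $i_0\le i\le I$ let
\[
W_i=Z+\sum_{i_0\le i'<i}J_{i'}+\sum_{i\le i'<I}Y_{i'},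
\]
so that $W_I=Z+\sum_iJ_i$ and $W_{i_0}=Z+\sum_iY_i$. For $i<I$ we have $W_{i+1}=S+J_i+R$ and $W_i=S+Y_i+R$, where $S=Z+\sum_{i'<i}J_{i'}$ depends only on positions below $i^2$ and so is $\mathcal H_i$-measurable, and $R=\sum_{i'>i}Y_{i'}$ is independent of the digits and of $Y_i$. Conditionally on $\mathcal H_i$ and $R$, the variables $S$ and $R$ are constants, $J_i$ is Bernoulli with parameter $s_i$, and $Y_i$ is Poisson with parameter $\theta_i$. For any $F$ with $0\le F\le1$, Lemma~\ref{lem:facts}(a) and \eqref{eq:forget} give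
\[
|\mathbb E_UF(W_{i+1})-\mathbb E_UF(W_i)|\le\mathbb E_U|s_i-\theta_i|+\theta_i^2\ll i^{-2}.
\]
Summing over $i\ge i_0$, the laws of $W_I$ and $W_{i_0}$ under $\mathbb P_U$ are at distance $\ll1/i_0$.

\emph{Step 4: removing $Z$ and adjusting the parameter.} The variable $\sum_iY_i$ is Poisson with parameter $\Theta$ and independent of $Z$. We have $\mathbb E_UZ\le1+\sum_{1\le k<i_0^2}\kappa c/k\ll\log i_0$. The difference $\lambda_\ell-\Theta$ is the sum of $r_k$ over the $k<\ell$ outside the blocks, so $0\le\lambda_\ell-\Theta\ll\log i_0$ by \eqref{eq:gaps}. With Lemma~\ref{lem:lowest} this gives $\Theta=\kappa c\log\ell+O(\log i_0)$, and in particular $\Theta\gg\log\ell$, because $\log i_0\ll\log\log\ell$. By Lemma~\ref{lem:facts}(b), deleting $Z$ from $W_{i_0}$ changes the law by $\ll(\log i_0)/\sqrt{\log\ell}$, and by Lemma~\ref{lem:facts}(c) so does passing from $\operatorname{Poisson}(\Theta)$ to $\operatorname{Poisson}(\kappa c\log\ell)$.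

Adding the four steps,
\[
d_{TV}\bigl(\mathcal L(X_\ell\mid U),\operatorname{Poisson}(\kappa c\log\ell)\bigr)\ll\frac{\log i_0}{i_0}+\frac{\log i_0}{\sqrt{\log\ell}}\ll\frac{\log\log\ell}{\sqrt{\log\ell}},
\]
where the choice $i_0=\lceil\sqrt{\log\ell}\,\rceil$ balances the two terms. This completes the proof of Theorem~\ref{thm:poisson}.

\begin{proof}[Proof of Corollary~\ref{cor:limits}]
On $U^c$ we have $0\le X_\ell/(c\log\ell)\le1/(c\log\ell)\to0$. Under $\mathbb P_U$ the variable $X_\ell/(c\log\ell)$ has mean tending to $\kappa$ and variance $O(1/\log\ell)$, so it tends to $\kappa$ in probability by Chebyshev's inequality. Hence $X_\ell/(c\log\ell)\to\kappa\mathbf 1_U$ in probability, and $\kappa\mathbf 1_U$ has variance $\kappa^2\cdot\frac1\kappa(1-\frac1\kappa)=\kappa-1$. If $W$ is Poisson with parameter $\lambda\to\infty$, the characteristic function of $(W-\lambda)/\sqrt\lambda$ is $\exp\bigl(\lambda(e^{it/\sqrt\lambda}-1-it/\sqrt\lambda)\bigr)\to e^{-t^2/2}$, so this variable is asymptotically standard normal. Take $\lambda=\kappa c\log\ell$;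 the total variation bound of Theorem~\ref{thm:poisson} tends to $0$ and transfers the limit to $X_\ell$ under $\mathbb P_U$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{KL}
Vivian Kuperberg and Matilde Lal\'in, \emph{Distributions of left prime truncations}, arXiv:2603.08451 (2026).

\bibitem{Rosen}
M. Rosen, \emph{Number Theory in Function Fields}.

\end{thebibliography}
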